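\title{The points that determine the perimeter of the convex hull of several planar random walks}

\begin{abstract}
Let $L_n$ be the perimeter of the convex hull of the first $n$ steps of $N$ independent planar random walks with square-integrable increments, all started at the origin, and let $\mathcal C$ be the convex hull of the origin and the $N$ drifts. We show that, up to an error that is $o(\sqrt n)$ in $L^2$ and $O(\log n)$ in expectation, $L_n$ is the perimeter of the hull of a much smaller set: the endpoints of the walks whose drift is a nonzero extreme point of $\mathcal C$, together with the origin and the trajectories of the zero-drift walks when the origin is an extreme point. This proves a conjecture of Cygan, Kralj, Sandri\'c, \v{S}ebek, Wade and Wong. The order $\log n$ is sharp, the expected error is $O(1)$ when the origin is interior to $\mathcal C$, and a nondegenerate walk whose drift is an extreme point cannot be left out. The proof compares support functions direction by direction in Cauchy's perimeter formula.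
\end{abstract}

\section{Introduction}

\subsection{The setting}

Let $N\ge1$ and let $S^{(1)},\dots,S^{(N)}$ be independent random walks in $\mathbb R^2$ with $S^{(k)}_0=0$ and $S^{(k)}_n=\sum_{i=1}^nZ^{(k)}_i$. For each $k$ the increments $Z^{(k)}_1,Z^{(k)}_2,\dots$ are i.i.d.\ with $\mathbb E\|Z^{(k)}_1\|^2<\infty$; different walks may have different laws. These are the only standing assumptions. We write $\mu_k=\mathbb EZ^{(k)}_1$ for the drift, $\Sigma_k=\operatorname{Cov}(Z^{(k)}_1)$ for the covariance matrix, and $\mathcal T^{(k)}_n=\{S^{(k)}_0,\dots,S^{(k)}_n\}$ for the trajectory of the $k$th walk. For a nonempty finite set $A\subset\mathbb R^2$ let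
\[
\ell(A)=\operatorname{perim}\operatorname{hull}A ,
\]
where the perimeter of a segment is twice its length and that of a point is $0$. We study
\[
\mathcal H_n=\operatorname{hull}\bigcup_{k=1}^N\mathcal T^{(k)}_n,\qquad L_n=\operatorname{perim}\mathcal H_n .
\]

To first order the hull is deterministic. Put
\[
P=\{0,\mu_1,\dots,\mu_N\},\qquad \mathcal C=\operatorname{hull}P .
\]
The point $S^{(k)}_j$ lies within distance of order $\sqrt n$ of $j\mu_k\in n\mathcal C$, and this gives $L_n=n\operatorname{perim}\mathcal C+O(\sqrt n)$ in $L^2$; see \eqref{eq:first-order} below. The randomness of $L_n$ therefore lives at scale at most $\sqrt n$, and one would like to know where it comes from. The hull $\mathcal H_n$ is generated by up to $Nn+1$ points. Which of them can be discarded if the perimeter is allowed to change by $o(\sqrt n)$?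

Two cases on a line indicate the answer. Let $N=1$ and $Z_i=(X_i,0)$, and put $W_j=X_1+\dots+X_j$, so that $L_n=2(\max_jW_j-\min_jW_j)$. If $\mathbb EX_1>0$, then
\[
L_n-2W_n=2\max_{0\le j\le n}(W_j-W_n)+2\max_{0\le j\le n}(-W_j).
\]
Both terms are maxima of walks with negative drift, the first one read backward from time $n$, and such maxima have bounded expectation (Lemma~\ref{lem:drift}). The two points $0$ and $S_n$ suffice. If $\mathbb EX_1=0$ and $\operatorname{Var}X_1>0$, then by the central limit theorem the walk is, with probability bounded away from $0$, above $3\sqrt n$ at time $\lfloor n/2\rfloor$ and within $\sqrt n$ of the origin at time $n$. The endpoint is then not enough.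

In the plane, the perimeter of a hull is the integral over unit vectors $e$ of the largest projection $x\cdot e$ of its points. Recall that $v\in\mathcal C$ is an \emph{extreme point} of $\mathcal C$ if it does not lie in the relative interior of a segment contained in $\mathcal C$; the extreme points form a nonempty set $V\subseteq P$, the vertices of the polygon $\mathcal C$. For all but finitely many $e$, the function $p\mapsto p\cdot e$ has a unique maximizer $v$ on $P$, and $v\in V$. If $v\ne0$, the walks with drift $v$ end ahead of all others in direction $e$, and each of them looks like the first case above. If $v=0$, the walks with nonzero drift retreat, and those with zero drift look like the second case. One would guess that only endpoints at nonzero vertices matter, together with the zero-drift trajectories when $0$ is a vertex.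

\subsection{The conjecture}

A \emph{face incident to $0$} is a closed one-dimensional face of $\mathcal C$ that contains $0$; if $\mathcal C$ is a segment, it is its own one-dimensional face. There are at most two such faces. Let $I$ be the set of indices $k$ such that $\mu_k\neq0$ and $\mu_k$ lies on a face incident to $0$. That face is then unique, and we call it the face of $\mu_k$. Let $\partial\mathcal C$ be the boundary of $\mathcal C$ as a subset of $\mathbb R^2$, and let $\mathcal E^0_n=\bigcup_{k:\,\mu_k=0}\mathcal T^{(k)}_n$ if $0\in\partial\mathcal C$ and $\mathcal E^0_n=\emptyset$ otherwise. Start from the set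
\[
\mathcal G_n=\{0\}\cup\{S^{(k)}_n:k\notin I\}\cup\mathcal E^0_n\cup\bigcup_{k\in I}\mathcal T^{(k)}_n
\]
and thin out the trajectories with $k\in I$ one by one. For $k\in I$ let
\[
\mathcal T'^{(k)}_n=\begin{cases}
\emptyset&\text{if $\mu_k$ is in the relative interior of its face,}\\
\{S^{(k)}_n\}&\text{if not, and no other $j\in I$ has $\mu_j=\mu_k$,}\\
\mathcal T^{(k)}_n&\text{otherwise,}
\end{cases}
\]
and define
\[
\mathcal G'_n=\{0\}\cup\{S^{(k)}_n:k\notin I\}\cup\mathcal E^0_n\cup\bigcup_{k\in I}\mathcal T'^{(k)}_n .
\]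
The conjecture posed in \cite{CKSSWW} is that
\begin{equation}\label{eq:conj}
\frac{L_n-\ell(\mathcal G'_n)}{\sqrt n}\longrightarrow0\quad\text{in probability as }n\to\infty .
\end{equation}

\subsection{Results}

The guess made above corresponds to the set
\[
\mathcal G^*_n=\begin{cases}
\{S^{(k)}_n:\mu_k\in V\setminus\{0\}\}\cup\{0\}\cup\bigcup_{k:\,\mu_k=0}\mathcal T^{(k)}_n&\text{if }0\in V,\\[2pt]
\{S^{(k)}_n:\mu_k\in V\}&\text{if }0\notin V,
\end{cases}
\]
which is nonempty because $V$ is. Figure~\ref{fig:drifts} compares $\mathcal G^*_n$ with $\mathcal G'_n$.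

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\fill[gray!15] (0,0)--(4,0)--(4.5,2.5)--(1,3)--cycle;
\draw (4,0)--(4.5,2.5)--(1,3);
\draw[very thick] (1,3)--(0,0)--(4,0);
\fill (0,0) circle (2.2pt) (4,0) circle (2.2pt) (4.5,2.5) circle (2.2pt) (1,3) circle (2.2pt);
\filldraw[fill=white] (2,0) circle (2.2pt) (2.5,1.5) circle (2.2pt);
\node[below left] at (0,0) {$0=\mu_7$};
\node[below] at (2,-0.05) {$\mu_1$};
\node[below right] at (4,0) {$\mu_2$};
\node[above left] at (1,3) {$\mu_3=\mu_4$};
\node[right] at (4.5,2.5) {$\mu_5$};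
\node[right] at (2.5,1.5) {$\mu_6$};
\end{tikzpicture}
\caption{The convex hull $\mathcal C$ of the origin and the drifts of $N=7$ walks. Filled dots are extreme points, and the thick edges are the faces incident to $0$, so $I=\{1,2,3,4\}$. The conjectured set $\mathcal G'_n$ consists of $0$, the endpoints of walks $2,5,6$ and the trajectories of walks $3,4,7$. The smaller set $\mathcal G^*_n$ consists of $0$, the endpoints of walks $2,3,4,5$ and the trajectory of walk $7$.}
\label{fig:drifts}
\end{figure}

\begin{theorem}\label{thm:main}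
Let $\mathcal A_n$ be any random finite set with $\mathcal G^*_n\subseteq\mathcal A_n\subseteq\mathcal H_n$.
\begin{enumerate}
\item[(a)] For $n\ge2$ we have $0\le\mathbb E[L_n-\ell(\mathcal A_n)]=O(\log n)$. If $0\in\operatorname{int}\mathcal C$, then $\mathbb E[L_n-\ell(\mathcal A_n)]=O(1)$.
\item[(b)] $\mathbb E\big[(L_n-\ell(\mathcal A_n))^2\big]/n\to0$. In particular $(L_n-\ell(\mathcal A_n))/\sqrt n\to0$ in probability.
\end{enumerate}
\end{theorem}

Here ``random'' means only that $\ell(\mathcal A_n)$ is a random variable.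

\begin{corollary}\label{cor:conj}
We have $\mathcal G^*_n\subseteq\mathcal G'_n\subseteq\mathcal H_n$. Hence \eqref{eq:conj} holds for every $N$ and all drifts, including the cases where $\mathcal C$ is a segment or a point, and the convergence holds in $L^2$.
\end{corollary}

The order $\log n$ cannot be improved in general.

\begin{theorem}\label{thm:log}
Let $N=1$ and $\mu_1=\mu\neq0$, and drop the index of the walk. Then $\mathcal G'_n=\mathcal G^*_n=\{0,S_n\}$ and
\[
\mathbb E[L_n-\ell(\mathcal G'_n)]=\frac{\sigma_\perp^2}{\|\mu\|}\log n+o(\log n),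
\]
where $\sigma_\perp^2$ is the variance of the component of $Z_1$ orthogonal to $\mu$.
\end{theorem}

Conversely, a nondegenerate walk that contributes to $\mathcal G^*_n$ is needed, and a zero-drift walk at the vertex $0$ cannot be replaced by its endpoint.

\begin{theorem}\label{thm:converse}
\begin{enumerate}
\item[(a)] Let $k$ satisfy $\mu_k=v\in V$ and $\Sigma_k\neq0$. Let $\mathcal R_n$ consist of $0$, the trajectories $\mathcal T^{(j)}_n$ of all walks $j\ne k$, and additionally $S^{(k)}_n$ if $v=0$. Then $(L_n-\ell(\mathcal R_n))/\sqrt n$ does not tend to $0$ in probability.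
\item[(b)] Suppose $\Sigma_k\neq0$ for all $k$. For $J\subseteq\{1,\dots,N\}$ let $\mathcal H^J_n=\operatorname{hull}\big(\{0\}\cup\bigcup_{k\in J}\mathcal T^{(k)}_n\big)$. Then
\[
\frac{L_n-\operatorname{perim}\mathcal H^J_n}{\sqrt n}\to0\ \text{ in probability}\iff J\supseteq\{k:\mu_k\in V\}.
\]
\end{enumerate}
\end{theorem}

Section~\ref{sec:tools} collects the tools, and Section~\ref{sec:example} carries out the argument for one explicit walk. Theorem~\ref{thm:main} and Corollary~\ref{cor:conj} are proved in Section~\ref{sec:main}, Theorem~\ref{thm:log} in Section~\ref{sec:log}, and Theorem~\ref{thm:converse} in Section~\ref{sec:converse}.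

\section{Support functions and maxima of random walks}\label{sec:tools}

\subsection{Cauchy's formula}

Let $e_\theta=(\cos\theta,\sin\theta)$; when $\theta$ is fixed we write $e=e_\theta$. The \emph{support function} of a nonempty finite set $A$ is $h_A(\theta)=\max_{x\in A}x\cdot e_\theta$. It is continuous in $\theta$, and it equals the maximum of $x\cdot e_\theta$ over $\operatorname{hull}A$. Cauchy's formula states that
\begin{equation}\label{eq:cauchy}
\ell(A)=\int_0^{2\pi}h_A(\theta)\,d\theta .
\end{equation}
We recall the computation, since it shows how each vertex accounts for an arc of directions. Let $\operatorname{hull}A$ be a polygon with vertices $x_1,\dots,x_m$ in counterclockwise order and $x_{m+1}=x_1$. Let $\theta_1<\dots<\theta_m$ be the angles of the outer normals of the edges $[x_i,x_{i+1}]$, and $\theta_0=\theta_m-2\pi$. On $[\theta_{i-1},\theta_i]$ we have $h_A(\theta)=x_i\cdot e_\theta$, and $e_\theta$ is the derivative of $-e'_\theta$, where $e'_\theta=(-\sin\theta,\cos\theta)$. Hence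
\[
\int h_A\,d\theta=\sum_{i=1}^mx_i\cdot(e'_{\theta_{i-1}}-e'_{\theta_i})=\sum_{i=1}^m(x_{i+1}-x_i)\cdot e'_{\theta_i}=\sum_{i=1}^m\|x_{i+1}-x_i\|,
\]
because $e'_{\theta_i}$ is the direction of the $i$th edge. The degenerate cases match our conventions: $\int_0^{2\pi}x\cdot e_\theta\,d\theta=0$ and
\begin{equation}\label{eq:segment}
\int_0^{2\pi}(x\cdot e_\theta)^+\,d\theta=2\|x\|,
\end{equation}
and for a segment $\max(x\cdot e,y\cdot e)=y\cdot e+((x-y)\cdot e)^+$. If $A\subseteq\operatorname{hull}B$, then $h_A\le h_B$, so $\ell(A)\le\ell(B)$: the perimeter is monotone. We write $h_n$ for the support function of $\bigcup_k\mathcal T^{(k)}_n$, so that $L_n=\int_0^{2\pi}h_n\,d\theta$.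

\subsection{Deviation from the drift}

Let
\[
D^{(k)}_j=S^{(k)}_j-j\mu_k,\qquad M^{(k)}_n=\max_{0\le j\le n}\|D^{(k)}_j\|,\qquad M_n=\max_kM^{(k)}_n .
\]
Doob's $L^p$ inequality says that a nonnegative submartingale $(X_j)$ satisfies $\mathbb E\max_{j\le n}X_j^p\le(\frac p{p-1})^p\,\mathbb EX_n^p$ for $p>1$. The process $\|D^{(k)}_j\|$ is a convex function of a martingale, hence a submartingale, and $\mathbb E\|D^{(k)}_n\|^2=n\,\mathbb E\|Z^{(k)}_1-\mu_k\|^2$. Since $M_n^2\le\sum_k(M^{(k)}_n)^2$,
\begin{equation}\label{eq:doob}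
\mathbb EM_n^2\le c_0n,\qquad c_0=4\sum_{k=1}^N\mathbb E\|Z^{(k)}_1-\mu_k\|^2 .
\end{equation}
For a unit vector $e$ and $0\le j\le n$ we have $j\mu_k\cdot e\le n\max(0,\mu_k\cdot e)$, so
\begin{equation}\label{eq:envelope}
\max_{0\le j\le n}S^{(k)}_j\cdot e\le n\max(0,\mu_k\cdot e)+M^{(k)}_n,\qquad S^{(k)}_n\cdot e\ge n\mu_k\cdot e-M^{(k)}_n .
\end{equation}
The first inequality gives $h_n\le nh_P+M_n$; the second, together with $h_n\ge0$, gives $h_n\ge nh_P-M_n$. By \eqref{eq:cauchy},
\begin{equation}\label{eq:first-order}
|L_n-n\operatorname{perim}\mathcal C|\le2\pi M_n .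
\end{equation}
This is the first-order statement of the introduction. An error of size $M_n$ is exactly what we cannot afford in \eqref{eq:conj}, so $M_n$ will serve only as a dominating variable and as a bound for a small set of bad directions.

We shall use twice the inequality
\begin{equation}\label{eq:elem}
(x-t)^+\le\frac{x^2}{4t}\qquad(x\in\mathbb R,\ t>0),
\end{equation}
which is a rearrangement of $(x-2t)^2\ge0$.

For the $L^2$ statement and for Theorem~\ref{thm:log} we need slightly more than \eqref{eq:doob}. A family $(Y_n)$ of nonnegative random variables is \emph{uniformly integrable} if $\sup_n\mathbb E[Y_n\mathbf 1\{Y_n>a\}]\to0$ as $a\to\infty$. The fact we use is this: if $|X_n|\le Y_n$ with $(Y_n)$ uniformly integrable and $X_n\to0$ in probability, then $\mathbb E|X_n|\to0$.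

\begin{lemma}\label{lem:ui}
The family $(M_n^2/n)_{n\ge1}$ is uniformly integrable.
\end{lemma}

\begin{proof}
A bound on $\mathbb EM_n^4/n^2$ would suffice, but the increments have only two moments. We therefore split them into a bounded part and a part with small variance. Fix $\varepsilon>0$, let $\zeta^{(k)}_i=Z^{(k)}_i-\mu_k$, and choose $B$ with $\sum_k\mathbb E[\|\zeta^{(k)}_1\|^2\mathbf 1\{\|\zeta^{(k)}_1\|>B\}]\le\varepsilon$. Let $\zeta'$ and $\zeta''$ be obtained from $\zeta\mathbf 1\{\|\zeta\|\le B\}$ and $\zeta\mathbf 1\{\|\zeta\|>B\}$ by subtracting their means. Then $\zeta=\zeta'+\zeta''$ because $\mathbb E\zeta=0$; for each $k$ both parts are centered and i.i.d.\ in $i$; $\|\zeta'\|\le2B$; and $\sum_k\mathbb E\|\zeta''^{(k)}_1\|^2\le\varepsilon$. Let $M'_n$ and $M''_n$ be the maximal norms of the partial sums of $\zeta'$ and $\zeta''$, over all $k$ and all $j\le n$. Then $M_n^2/n\le U_n+2M''^2_n/n$ with $U_n=2M'^2_n/n$.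

The proof of \eqref{eq:doob} gives $\mathbb EM''^2_n/n\le4\varepsilon$. If $y_1,\dots,y_n$ are centered, i.i.d.\ and bounded by $2B$, then $\mathbb E(\sum_iy_i)^4=n\mathbb Ey_1^4+3n(n-1)(\mathbb Ey_1^2)^2\le3(2B)^4n^2$. Applying this to both coordinates, with $\|x\|^4\le2(x_1^4+x_2^4)$, and using Doob's inequality with $p=4$, we get $\mathbb EM'^4_n\le Cn^2$ with $C=12N(4/3)^4(2B)^4$. Thus $\mathbb EU_n^2\le4C$. For $x>4a$ we have $x<2(x-2a)$, so $x\mathbf 1\{x>4a\}\le2(x-2a)^+$ for $x\ge0$, and by \eqref{eq:elem}
\[
\mathbb E\Big[\frac{M_n^2}n\mathbf 1\Big\{\frac{M_n^2}n>4a\Big\}\Big]\le2\,\mathbb E(U_n-2a)^++4\,\frac{\mathbb EM''^2_n}n\le\frac Ca+16\varepsilon .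
\]
The bound does not depend on $n$. Let $a\to\infty$ and then $\varepsilon\to0$.
\end{proof}

\subsection{The maximum of a walk with negative drift}

The gain over $M_n$ comes from the following bound. Its explicit dependence on the drift matters, because the drift of a projected walk tends to $0$ as the direction approaches the normal to $\mu_k$.

\begin{lemma}\label{lem:drift}
Let $W_j=X_1+\dots+X_j$, with $X_i$ i.i.d., $\mathbb EX_1=-m<0$ and $\mathbb EX_1^2<\infty$. Then $\mathbb E\max_{0\le j\le n}W_j\le\mathbb EX_1^2/(2m)$ for all $n$.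
\end{lemma}

\begin{proof}
Put $R_n=\max_{0\le j\le n}W_j\ge0$. Splitting off the first step gives $R_{n+1}=(X_1+R'_n)^+$, where $R'_n=\max_{0\le j\le n}(W_{j+1}-W_1)$ is independent of $X_1$ and distributed as $R_n$. All second moments are finite and $0\le R_n\le R_{n+1}$, so
\[
\mathbb ER_n^2\le\mathbb ER_{n+1}^2\le\mathbb E(X_1+R'_n)^2=\mathbb EX_1^2-2m\,\mathbb ER_n+\mathbb ER_n^2 .
\]
Cancel $\mathbb ER_n^2$.
\end{proof}

\section{One walk with drift}\label{sec:example}

Let $N=1$ and $Z_i=(1,\xi_i)$, where $\xi_i=\pm1$ with probability $1/2$ each. Then $S_j=(j,Y_j)$ with $Y$ a simple random walk, $\mu=(1,0)$, $\mathcal G^*_n=\{0,S_n\}$ and $\ell(\mathcal G^*_n)=2\|S_n\|$.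

The hull $\mathcal H_n$ is not close to the segment $[0,S_n]$ at scale $\sqrt n$. For $n=2m$, the vertical distance from $S_m$ to the midpoint of the segment is $\frac12|Y_m-(Y_n-Y_m)|$, whose second moment is $n/4$, and the slope of the segment is at most $1$ in absolute value. So no estimate of the distance between the two hulls can prove \eqref{eq:conj}. The perimeter, however, is insensitive to a bulge of height $\sqrt n$ over a base of length $n$: the two sides of an isosceles triangle with base $n$ and height $t$ have total length $2\sqrt{n^2/4+t^2}\le n+2t^2/n$. Cauchy's formula turns this observation into a proof, since the bulge is visible only from nearly vertical directions.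

Let $\Delta_n(\theta)=h_n(\theta)-(S_n\cdot e)^+\ge0$, so that $L_n-2\|S_n\|=\int_0^{2\pi}\Delta_n\,d\theta$. If $\cos\theta>0$, compare with the endpoint:
\[
\Delta_n(\theta)\le\max_{0\le j\le n}(S_j-S_n)\cdot e=\max_{0\le i\le n}\sum_{l=n-i+1}^n(-Z_l\cdot e).
\]
If $\cos\theta<0$, compare with the origin: $\Delta_n(\theta)\le\max_jS_j\cdot e$. In both cases the bound is the maximum of a walk with i.i.d.\ steps $\mp(\cos\theta+\xi\sin\theta)$, of mean $-|\cos\theta|$ and second moment $\cos^2\theta+\sin^2\theta=1$. Lemma~\ref{lem:drift} gives $\mathbb E\Delta_n(\theta)\le1/(2|\cos\theta|)$, uniformly in $n$.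

This bound is not integrable at $\theta=\pi/2$ and $\theta=3\pi/2$, and there we fall back on $M_n=\max_j|Y_j|$. For $\cos\theta>0$ we have $(S_j-S_n)\cdot e=-(n-j)\cos\theta+(Y_j-Y_n)\sin\theta\le2M_n$, and for $\cos\theta<0$ we have $S_j\cdot e\le M_n$. Here $c_0=4$, so $\mathbb E\Delta_n(\theta)\le2\,\mathbb EM_n\le4\sqrt n$.

We integrate the smaller of the two bounds in the generality needed later. If $t$ is at distance $s\in[0,\pi/2]$ from the zero set of the cosine, then $|\cos t|=\sin s$, and almost every value of $s$ is taken four times in a period. Cut at $s_0=n^{-1/2}\le1$ and use $\int_{s_0}^{\pi/2}ds/\sin s=\log\cot(s_0/2)\le\log(2/s_0)$. For $a,b\ge0$, $\varphi\in\mathbb R$ and $n\ge1$ this gives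
\begin{equation}\label{eq:logint}
\int_0^{2\pi}\min\Big(a\sqrt n,\frac b{|\cos(\theta-\varphi)|}\Big)d\theta\le4a\sqrt n\,s_0+4b\log\frac2{s_0}=4a+2b\log(4n).
\end{equation}
With $a=4$ and $b=1/2$ we obtain
\[
0\le\mathbb E\big[L_n-2\|S_n\|\big]\le\log n+16+\log4 .
\]
The window of width $n^{-1/2}$, in which $\Delta_n$ may be of order $\sqrt n$, contributes only $O(1)$. The logarithm comes from the angles $s$ between $n^{-1/2}$ and $1$. For this walk $\|\mu\|=\sigma_\perp^2=1$, so Theorem~\ref{thm:log} says that the true value is $\log n+o(\log n)$: to leading order nothing has been lost.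

\section{Reduction to the vertices}\label{sec:main}

With several walks there is one new point. In a given direction the walks compete, and we must show that those whose drift is not maximal are irrelevant. This holds when the gap between the best and the second best point of $P$ is large compared with $M_n/n$, and the gap closes at finitely many directions.

Let $h^*_n=h_{\mathcal G^*_n}$ and $\Delta_n=h_n-h^*_n\ge0$. Since $\mathcal G^*_n\subseteq\mathcal A_n\subseteq\mathcal H_n$, monotonicity of the perimeter gives
\begin{equation}\label{eq:reduce}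
0\le L_n-\ell(\mathcal A_n)\le L_n-\ell(\mathcal G^*_n)=\int_0^{2\pi}\Delta_n(\theta)\,d\theta ,
\end{equation}
so it suffices to estimate the last integral.

\subsection{A single direction}

Let $\Xi$ be the set of $\theta\in[0,2\pi)$ with $(p-q)\cdot e_\theta=0$ for some distinct $p,q\in P$. Each pair contributes two angles, so $\Xi$ is finite. For $\theta\notin\Xi$ the function $p\mapsto p\cdot e$ has a unique maximizer $v(\theta)$ on $P$. It is also the unique maximizer on $\mathcal C$, since a convex combination of points of $P$ attains the maximum only if all its weight is on $v(\theta)$. Moreover $v(\theta)\in V$: if $v(\theta)$ were in the relative interior of a segment in $\mathcal C$, the linear function $x\cdot e$ would be maximal at both ends of that segment as well. When $v=v(\theta)\neq0$ we define the \emph{gap}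
\[
g(\theta)=\min_{p\in P\setminus\{v\}}(v-p)\cdot e>0 .
\]
If $\mu_k\ne0$ and $\theta\notin\Xi$, then $\mu_k\cdot e\neq0$, because $0$ and $\mu_k$ are distinct points of $P$, and we put
\[
\beta_{k,n}(\theta)=\min\Big(2\,\mathbb EM_n,\ \frac{\mathbb E\|Z^{(k)}_1\|^2}{2|\mu_k\cdot e_\theta|}\Big).
\]

\begin{proposition}\label{prop:direction}
Let $\theta\notin\Xi$ and $v=v(\theta)$. Then $0\le\Delta_n(\theta)\le2M_n$, and
\begin{align}
\mathbb E\Delta_n(\theta)&\le\sum_{k:\,\mu_k=v}\beta_{k,n}(\theta)+\mathbb E\big(2M_n-ng(\theta)\big)^+&&\text{if }v\ne0,\label{eq:vnonzero}\\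
\mathbb E\Delta_n(\theta)&\le\sum_{k:\,\mu_k\neq0}\beta_{k,n}(\theta)&&\text{if }v=0.\label{eq:vzero}
\end{align}
\end{proposition}

\begin{proof}
Let $\eta_k=\max_{0\le j\le n}S^{(k)}_j\cdot e-h^*_n(\theta)$ be the excess of the $k$th walk, so that $\Delta_n(\theta)=\max_k\eta_k$.

\emph{Case $v\neq0$.} Then $v\cdot e>0$, because $0\in P\setminus\{v\}$, and $K=\{k:\mu_k=v\}$ is nonempty. Since $v\in V\setminus\{0\}$, we have $S^{(k)}_n\in\mathcal G^*_n$ for all $k\in K$.

Let $k\in K$. Then $h^*_n(\theta)\ge S^{(k)}_n\cdot e$, so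
\[
\eta_k\le U_k:=\max_{0\le j\le n}\big(S^{(k)}_j-S^{(k)}_n\big)\cdot e=\max_{0\le i\le n}\sum_{l=n-i+1}^n\big(-Z^{(k)}_l\cdot e\big).
\]
The vector $(Z^{(k)}_n,\dots,Z^{(k)}_1)$ has the same law as $(Z^{(k)}_1,\dots,Z^{(k)}_n)$. So $U_k$ is distributed as the maximum over $0\le i\le n$ of a walk with steps distributed as $-Z^{(k)}_1\cdot e$, of mean $-v\cdot e<0$ and second moment at most $\mathbb E\|Z^{(k)}_1\|^2$. Lemma~\ref{lem:drift} gives $\mathbb EU_k\le\mathbb E\|Z^{(k)}_1\|^2/(2\mu_k\cdot e)$. Also $(S^{(k)}_j-S^{(k)}_n)\cdot e=-(n-j)v\cdot e+(D^{(k)}_j-D^{(k)}_n)\cdot e\le2M_n$. Hence $0\le U_k\le2M_n$ and $\mathbb EU_k\le\beta_{k,n}(\theta)$. Each walk in $K$ is compared with its own endpoint, so several walks with the same drift $v$ cause no difficulty.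

Let $k\notin K$. Both $0$ and $\mu_k$ lie in $P\setminus\{v\}$, so $\max(0,\mu_k\cdot e)\le v\cdot e-g(\theta)$. By \eqref{eq:envelope}, $\max_jS^{(k)}_j\cdot e\le n(v\cdot e-g(\theta))+M_n$, while $h^*_n(\theta)\ge nv\cdot e-M_n$ by the second part of \eqref{eq:envelope} for any walk in $K$. Hence $\eta_k\le(2M_n-ng(\theta))^+$.

Thus $\Delta_n(\theta)$ is at most the largest of the nonnegative variables $U_k$, $k\in K$, and $(2M_n-ng(\theta))^+$. Each is at most $2M_n$, and bounding the largest by the sum gives \eqref{eq:vnonzero}.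

\emph{Case $v=0$.} Then $0\in V$, so $\mathcal G^*_n$ contains $0$ and the trajectories of the zero-drift walks. If $\mu_k=0$, then $\eta_k\le0$. If $\mu_k\neq0$, then $\mu_k\cdot e<0$. The gap argument is not available, because the walk starts at the maximizing point $0$, but now the projected walk itself has negative drift. Since $h^*_n(\theta)\ge0$, we have $\eta_k\le R_k:=\max_{0\le j\le n}S^{(k)}_j\cdot e$. By \eqref{eq:envelope}, $0\le R_k\le M_n$, and by Lemma~\ref{lem:drift}, $\mathbb ER_k\le\mathbb E\|Z^{(k)}_1\|^2/(2|\mu_k\cdot e|)$. So $\Delta_n(\theta)\le M_n$ and $\Delta_n(\theta)\le\sum_{k:\,\mu_k\ne0}R_k$, which gives \eqref{eq:vzero}.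
\end{proof}

\subsection{Integration over directions}

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
By \eqref{eq:reduce} and Tonelli's theorem we have to bound $\int_0^{2\pi}\mathbb E\Delta_n(\theta)\,d\theta$, and the finite set $\Xi$ can be ignored.

\emph{The gap term.} This term can be of order $\sqrt n$, but only where $g(\theta)<2M_n/n$, which is a set of angles of measure of order $n^{-1/2}$. To make this precise, use $\sin s\ge2s/\pi$ on $[0,\pi/2]$ and the substitution that led to \eqref{eq:logint}: for $A\ge0$, $B>0$ and $\varphi\in\mathbb R$,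
\begin{equation}\label{eq:gapint}
\int_0^{2\pi}\big(A-B|\cos(\theta-\varphi)|\big)^+d\theta\le4\int_0^\infty\Big(A-\frac{2Bs}\pi\Big)^+ds=\frac{\pi A^2}B .
\end{equation}
When $v(\theta)\neq0$, the gap $g(\theta)$ equals $|(p-q)\cdot e_\theta|$ for some pair of distinct points of $P$, so
\[
\big(2M_n-ng(\theta)\big)^+\le\sum_{\{p,q\}\subseteq P,\ p\ne q}\big(2M_n-n|(p-q)\cdot e_\theta|\big)^+ .
\]
Now $|(p-q)\cdot e_\theta|=\|p-q\|\,|\cos(\theta-\varphi)|$ with $\varphi$ the angle of $p-q$. By \eqref{eq:gapint} with $A=2M_n$ and $B=n\|p-q\|$, and by \eqref{eq:doob},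
\begin{equation}\label{eq:gapbound}
\int_{\{v(\theta)\neq0\}}\mathbb E\big(2M_n-ng(\theta)\big)^+d\theta\le\sum_{\{p,q\}}\frac{4\pi\,\mathbb EM_n^2}{n\|p-q\|}\le\sum_{\{p,q\}}\frac{4\pi c_0}{\|p-q\|}=O(1).
\end{equation}

\emph{The drift terms.} By \eqref{eq:doob}, $2\,\mathbb EM_n\le a\sqrt n$ with $a=2\sqrt{c_0}$. For $\mu_k\ne0$ let $\varphi_k$ be the angle of $\mu_k$ and $b_k=\mathbb E\|Z^{(k)}_1\|^2/(2\|\mu_k\|)$. Then $\beta_{k,n}(\theta)\le\min(a\sqrt n,b_k/|\cos(\theta-\varphi_k)|)$, and \eqref{eq:logint} gives $\int_0^{2\pi}\beta_{k,n}\,d\theta\le4a+2b_k\log(4n)$. The sums in \eqref{eq:vnonzero} and \eqref{eq:vzero} are both at most $\sum_{k:\,\mu_k\neq0}\beta_{k,n}(\theta)$. Together with \eqref{eq:gapbound} this gives the bound $O(\log n)$ for $n\ge2$.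

\emph{The origin in the interior.} If $\mathcal C$ contains the disk of radius $\rho>0$ about $0$, then $v(\theta)\cdot e_\theta=\max_{x\in\mathcal C}x\cdot e_\theta\ge\rho$ for every $\theta\notin\Xi$. So $v(\theta)\neq0$, only \eqref{eq:vnonzero} occurs, and each term of the sum there is at most $\mathbb E\|Z^{(k)}_1\|^2/(2\rho)$. With \eqref{eq:gapbound}, the total is $O(1)$.
\end{proof}

Part (a) and Markov's inequality already give convergence in probability, since $\log n=o(\sqrt n)$. A first-moment bound says nothing about second moments, however, so for $L^2$ we argue by convergence in each direction and domination by $M_n$.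

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Fix $\theta\notin\Xi$. Each $\beta_{k,n}(\theta)$ is at most $\mathbb E\|Z^{(k)}_1\|^2/(2|\mu_k\cdot e|)$, which does not depend on $n$. If $v(\theta)\neq0$, then \eqref{eq:elem} and \eqref{eq:doob} give
\[
\mathbb E\big(2M_n-ng(\theta)\big)^+\le\frac{\mathbb EM_n^2}{ng(\theta)}\le\frac{c_0}{g(\theta)} .
\]
By Proposition~\ref{prop:direction}, $\sup_n\mathbb E\Delta_n(\theta)<\infty$, so $\Delta_n(\theta)^2/n\to0$ in probability by Markov's inequality. Since $\Delta_n(\theta)^2/n\le4M_n^2/n$, Lemma~\ref{lem:ui} gives $\mathbb E\Delta_n(\theta)^2/n\to0$, and \eqref{eq:doob} gives $\mathbb E\Delta_n(\theta)^2/n\le4c_0$ for all $n$ and all $\theta\notin\Xi$. By the Cauchy--Schwarz inequality, Tonelli's theorem and bounded convergence,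
\[
\frac1n\,\mathbb E\Big(\int_0^{2\pi}\Delta_n\,d\theta\Big)^2\le2\pi\int_0^{2\pi}\frac{\mathbb E\Delta_n(\theta)^2}n\,d\theta\longrightarrow0 ,
\]
and \eqref{eq:reduce} completes the proof.
\end{proof}

\begin{remark}
The second moments enter through \eqref{eq:doob} and Lemmas~\ref{lem:ui} and~\ref{lem:drift}. Each of these concerns one walk at a time, and the walks are combined only by bounding a maximum over $k$ by a sum. The independence of the different walks was therefore not used in this section; it is used in Section~\ref{sec:converse}.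
\end{remark}

\subsection{The conjecture}

\begin{proof}[Proof of Corollary~\ref{cor:conj}]
Every point of $\mathcal G'_n$ lies on some trajectory, so $\mathcal G'_n\subseteq\mathcal H_n$. We check that $\mathcal G^*_n\subseteq\mathcal G'_n$. The origin belongs to $\mathcal G'_n$ by definition.

Let $\mu_k\in V\setminus\{0\}$. If $k\notin I$, then $S^{(k)}_n\in\mathcal G'_n$ by definition. If $k\in I$, the face of $\mu_k$ is a segment contained in $\mathcal C$, and the extreme point $\mu_k$ is not in its relative interior. So $\mathcal T'^{(k)}_n$ is either $\{S^{(k)}_n\}$ or $\mathcal T^{(k)}_n$, and it contains $S^{(k)}_n$ in both cases.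

Let $0\in V$. An interior point of $\mathcal C$ is the midpoint of a short segment in $\mathcal C$ and so is not extreme. Hence $0\in\partial\mathcal C$; this includes the case $\mathcal C=\{0\}$. So $\mathcal E^0_n\subseteq\mathcal G'_n$ contains all zero-drift trajectories.

Theorem~\ref{thm:main}(b) with $\mathcal A_n=\mathcal G'_n$ gives \eqref{eq:conj} in $L^2$, hence in probability.
\end{proof}

\section{The logarithm is sharp}\label{sec:log}

Let $N=1$ and $\mu\neq0$. Then $\mathcal C=[0,\mu]$ and $V=\{0,\mu\}$. The index $1$ belongs to $I$, the drift $\mu$ is an endpoint of its face and is shared with no other walk, and there is no zero-drift walk. So $\mathcal G'_n=\mathcal G^*_n=\{0,S_n\}$ and $\ell(\mathcal G'_n)=2\|S_n\|$.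

The estimates of Section~\ref{sec:main} are upper bounds only. For a single walk, $\mathbb EL_n$ has an exact expression in terms of the quantities $\mathbb E\|S_j\|$, and we compute both expectations from it. Spitzer's identity \cite{Spitzer} states that a one-dimensional walk $W_j$ with i.i.d.\ integrable steps satisfies
\[
\mathbb E\max_{0\le j\le n}W_j=\sum_{j=1}^n\frac{\mathbb E[W_j^+]}j .
\]
Apply it to $W_j=S_j\cdot e_\theta$ and integrate over $\theta$. By \eqref{eq:cauchy}, \eqref{eq:segment} and Tonelli's theorem we obtain the Spitzer--Widom formula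
\begin{equation}\label{eq:sw}
\mathbb EL_n=2\sum_{j=1}^n\frac{\mathbb E\|S_j\|}j .
\end{equation}
Because of the weights $1/j$, a constant term in $\mathbb E\|S_j\|$ produces a logarithm in $\mathbb EL_n$, and we need $\mathbb E\|S_j\|$ up to $o(1)$. The constant comes from the transverse fluctuation: a displacement $y$ perpendicular to a vector of length $j\|\mu\|$ lengthens it by about $y^2/(2j\|\mu\|)$, and $\mathbb Ey^2=j\sigma_\perp^2$.

\begin{lemma}\label{lem:norm}
As $j\to\infty$, $\ \mathbb E\|S_j\|=j\|\mu\|+\dfrac{\sigma_\perp^2}{2\|\mu\|}+o(1)$.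
\end{lemma}

\begin{proof}
Let $u=\mu/\|\mu\|$, let $u^\perp$ be a unit vector orthogonal to $u$, and put $D_j=S_j-j\mu$ and $y_j=S_j\cdot u^\perp=D_j\cdot u^\perp$. Since $\mathbb E[S_j\cdot u]=j\|\mu\|$, we have to show that $\mathbb E[\|S_j\|-S_j\cdot u]\to\sigma_\perp^2/(2\|\mu\|)$. The expansion above is valid only when $S_j$ is far from the origin, so we split according to the event $A_j=\{\|D_j\|\le j\|\mu\|/2\}$. By \eqref{eq:doob} and Chebyshev's inequality, $S_j/j\to\mu$ in probability and $\mathbb P(A_j^c)\to0$. Since $\|D_j\|\le M_j$, the family $(\|D_j\|^2/j)$ is uniformly integrable by Lemma~\ref{lem:ui}.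

On $A_j$ we have $\|S_j\|+S_j\cdot u\ge2S_j\cdot u\ge2(j\|\mu\|-\|D_j\|)\ge j\|\mu\|$. From $\|S_j\|^2-(S_j\cdot u)^2=y_j^2$ we get
\[
\big(\|S_j\|-S_j\cdot u\big)\mathbf 1_{A_j}=\frac{y_j^2}j\,q_j,\qquad q_j=\frac{j}{\|S_j\|+S_j\cdot u}\,\mathbf 1_{A_j}\in\Big[0,\frac1{\|\mu\|}\Big],
\]
and $q_j\to1/(2\|\mu\|)$ in probability. The variables $X_j=(y_j^2/j)\,(q_j-\frac1{2\|\mu\|})$ tend to $0$ in probability, since $y_j^2/j$ has expectation exactly $\sigma_\perp^2$ for all $j$, and $|X_j|\le\|D_j\|^2/(2j\|\mu\|)$. Hence $\mathbb E|X_j|\to0$, and the contribution of $A_j$ converges to $\sigma_\perp^2/(2\|\mu\|)$.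

On $A_j^c$ we have $j\|\mu\|<2\|D_j\|$, so
\[
0\le\|S_j\|-S_j\cdot u\le2\|S_j\|\le2(\|D_j\|+j\|\mu\|)\le6\|D_j\|\le\frac{12}{\|\mu\|}\cdot\frac{\|D_j\|^2}j .
\]
The variables $(\|D_j\|^2/j)\mathbf 1_{A_j^c}$ vanish with probability tending to $1$ and are dominated by a uniformly integrable family, so their expectations tend to $0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:log}]
Write $\mathbb E\|S_j\|=j\|\mu\|+\sigma_\perp^2/(2\|\mu\|)+\varepsilon_j$ with $\varepsilon_j\to0$. By \eqref{eq:sw},
\[
\mathbb EL_n=2n\|\mu\|+\frac{\sigma_\perp^2}{\|\mu\|}\sum_{j=1}^n\frac1j+2\sum_{j=1}^n\frac{\varepsilon_j}j .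
\]
The first sum is $\log n+O(1)$. The second is $o(\log n)$, because for every $j_0$ it is at most $\sum_{j\le j_0}|\varepsilon_j|+(1+\log n)\sup_{j>j_0}|\varepsilon_j|$ in absolute value. Finally $2\,\mathbb E\|S_n\|=2n\|\mu\|+O(1)$, and subtracting gives the theorem.
\end{proof}

When $\sigma_\perp^2>0$ the expected error is of exact order $\log n$. So the $O(\log n)$ bound of Theorem~\ref{thm:main}(a) is attained, and the $O(1)$ bound does not extend to all configurations with $0\in\partial\mathcal C$.

\section{Walks that cannot be removed}\label{sec:converse}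

An extreme point $v$ is the unique maximizer for a whole arc of directions. In each such direction we look for an event of probability bounded below on which the $k$th walk sticks out by $\sqrt n$ beyond everything in $\mathcal R_n$. The other walks may have the same drift $v$, so they are not automatically behind. Instead we confine them to within $c\sqrt n$ of their mean paths, which has probability at least $1/2$ for large $c$, and ask the $k$th walk, independently, to exceed that level.

\begin{proof}[Proof of Theorem~\ref{thm:converse}(a)]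
\emph{Directions.} Let $\Theta_v=\{\theta\in[0,2\pi):v\cdot e_\theta>p\cdot e_\theta\text{ for all }p\in P\setminus\{v\}\}$. If $P=\{0\}$, then $\Theta_v=[0,2\pi)$. Otherwise, $v\notin\operatorname{hull}(P\setminus\{v\})$: a representation of $v$ as a convex combination of other points of $P$ gives some $p\neq v$ a weight $\lambda\in(0,1)$, so that $v=\lambda p+(1-\lambda)y$ with $y\in\mathcal C$, and then $v$ is in the relative interior of the segment $[p,y]$. A point outside a compact convex set is strictly separated from it by a line, so $\Theta_v\ne\emptyset$. Being defined by finitely many strict inequalities, $\Theta_v$ is relatively open and has positive measure. Let $s^2(\theta)=e_\theta^\top\Sigma_ke_\theta=\operatorname{Var}(Z^{(k)}_1\cdot e_\theta)$. As $\Sigma_k$ is positive semidefinite, $s(\theta)=0$ only if $e_\theta\in\ker\Sigma_k$, and this kernel has dimension at most $1$ because $\Sigma_k\ne0$. So $s(\theta)>0$ for all but at most two angles. Fix $\theta\in\Theta_v$ with $s=s(\theta)>0$. We claim that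
\begin{equation}\label{eq:claim}
\liminf_{n\to\infty}\mathbb P\big(h_n(\theta)-h_{\mathcal R_n}(\theta)\ge\sqrt n\big)>0 .
\end{equation}

\emph{The other walks.} Let $c=\sqrt{2c_0}$, which is positive since $\Sigma_k\neq0$, and let $F_n=\{M^{(j)}_n\le c\sqrt n\text{ for all }j\ne k\}$. By \eqref{eq:doob} and Chebyshev's inequality, $\mathbb P(F_n)\ge1-c_0/c^2=1/2$, and $F_n$ is independent of the $k$th walk. Since $v$ maximizes $p\cdot e$ on $P$ and $0\in P$, we have $v\cdot e\ge0$ and $\max(0,\mu_j\cdot e)\le v\cdot e$ for all $j$. By \eqref{eq:envelope}, on $F_n$ the origin and every point $x$ of a trajectory $\mathcal T^{(j)}_n$ with $j\ne k$ satisfy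
\begin{equation}\label{eq:others}
x\cdot e\le nv\cdot e+c\sqrt n .
\end{equation}

\emph{The walk $k$ when $v\neq0$.} Let $E_n=\{(S^{(k)}_n-nv)\cdot e>(c+1)\sqrt n\}$, and let $\gamma$ be a standard normal variable. By the central limit theorem, $\mathbb P(E_n)\to\mathbb P(s\gamma>c+1)>0$. On $E_n\cap F_n$ we have $h_n(\theta)>nv\cdot e+(c+1)\sqrt n$, while all points of $\mathcal R_n$ satisfy \eqref{eq:others}.

\emph{The walk $k$ when $v=0$.} Now $S^{(k)}_n\in\mathcal R_n$, so the walk must go out and come back. Let $m=\lfloor n/2\rfloor$ and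
\[
E_n=\big\{(c+1)\sqrt n<S^{(k)}_m\cdot e\le(c+2)\sqrt n\big\}\cap\big\{(S^{(k)}_n-S^{(k)}_m)\cdot e\le-2\sqrt n\big\}.
\]
The two events depend on disjoint sets of increments and are independent. Since $m/n\to1/2$, both $S^{(k)}_m\cdot e/\sqrt n$ and $(S^{(k)}_n-S^{(k)}_m)\cdot e/\sqrt n$ converge in law to $s\gamma/\sqrt2$, so $\mathbb P(E_n)$ has a positive limit. On $E_n$ we have $h_n(\theta)>(c+1)\sqrt n$ and $S^{(k)}_n\cdot e\le c\sqrt n$, so on $E_n\cap F_n$ all points of $\mathcal R_n$ again satisfy \eqref{eq:others}.

In both cases $h_n(\theta)-h_{\mathcal R_n}(\theta)\ge\sqrt n$ on $E_n\cap F_n$, and $\mathbb P(E_n\cap F_n)\ge\frac12\mathbb P(E_n)$ by independence. This proves \eqref{eq:claim}.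

\emph{From directions to the perimeter.} The events in \eqref{eq:claim} depend on $\theta$, so we pass to expectations. A lower bound on an expectation contradicts convergence in probability only for bounded variables, so we truncate. Let
\[
Q_n=\int_0^{2\pi}\min\Big(1,\frac{h_n(\theta)-h_{\mathcal R_n}(\theta)}{\sqrt n}\Big)d\theta .
\]
Since $\mathcal R_n\subseteq\mathcal H_n$, the integrand is nonnegative, $0\le Q_n\le2\pi$, and $Q_n\le(L_n-\ell(\mathcal R_n))/\sqrt n$ by \eqref{eq:cauchy}. By Tonelli's theorem and Fatou's lemma,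
\[
\liminf_{n\to\infty}\mathbb EQ_n\ge\int_{\Theta_v}\liminf_{n\to\infty}\mathbb P\big(h_n(\theta)-h_{\mathcal R_n}(\theta)\ge\sqrt n\big)\,d\theta>0,
\]
because the integrand is positive at all but at most two points of a set of positive measure. If $(L_n-\ell(\mathcal R_n))/\sqrt n$ tended to $0$ in probability, so would $Q_n$, and boundedness would give $\mathbb EQ_n\to0$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:converse}(b)]
Let $\mathcal A_n=\{0\}\cup\bigcup_{k\in J}\mathcal T^{(k)}_n$, so that $\operatorname{perim}\mathcal H^J_n=\ell(\mathcal A_n)$. Suppose $J\supseteq\{k:\mu_k\in V\}$. Then $\mathcal A_n$ contains $0$, the endpoints of the walks with $\mu_k\in V\setminus\{0\}$, and, if $0\in V$, the zero-drift trajectories. So $\mathcal G^*_n\subseteq\mathcal A_n\subseteq\mathcal H_n$, and Theorem~\ref{thm:main}(b) applies. Suppose instead that some $k\notin J$ has $\mu_k\in V$. Then $\mathcal A_n\subseteq\mathcal R_n$ for this $k$, so $L_n-\ell(\mathcal A_n)\ge L_n-\ell(\mathcal R_n)\ge0$, and by part (a) the left side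 divided by $\sqrt n$ does not tend to $0$ in probability.
\end{proof}

\begin{remark}
Both hypotheses used for $E_n\cap F_n$ are needed in part (a). If $\mu_k=0\in V$ and $\Sigma_k=0$, then $\mathcal T^{(k)}_n=\{0\}$ and $\ell(\mathcal R_n)=L_n$. If independence is dropped and $S^{(2)}=S^{(1)}$, then removing one of these two walks does not change the hull.
\end{remark}

\begin{thebibliography}{9}

\bibitem{CKSSWW}
Wojciech Cygan, Tomislav Kralj, Nikola Sandri\'c, Stjepan \v{S}ebek, Andrew Wade and Mo Dick Wong,
\emph{Fluctuations for diameter and perimeter of convex hulls of multiple random walks},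
arXiv:2509.17590 (2025).

\bibitem{Spitzer}
F.~Spitzer, Trans.\ Amer.\ Math.\ Soc.\ \textbf{82} (1956).

\end{thebibliography}
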